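\title{Affine Coxeter groups without the strong hull property}

\begin{abstract}
A connected graph has the strong hull property if
$|\operatorname{conv}(u,v)|\cdot|\operatorname{conv}(v,w)|\ge|\operatorname{conv}(u,v,w)|$
for all vertices $u,v,w$, where $\operatorname{conv}$ is the convex hull for the
shortest-path distance. We disprove the conjecture that the Cayley graph of every
Coxeter group has this property, by an explicit triple in type $\widetilde A_3$.
We then show that for an irreducible affine Coxeter group the inequality holds up to a
multiplicative constant if and only if there are at most three generators, that the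
failure passes to every Coxeter group with such a standard parabolic subgroup on at least
four generators, and that no power of the left-hand side gives a bound valid for all
Coxeter groups. The proofs express hull sizes as volumes of polytopes.
\end{abstract}

\section{The problem and the results}\label{sec:intro}

Let $G$ be a connected undirected graph and $d$ the shortest-path distance on its vertex
set. A set $C$ of vertices is \emph{convex} if $u,v\in C$ and $d(u,w)+d(w,v)=d(u,v)$
imply $w\in C$; that is, $C$ contains every geodesic between two of its points. The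
\emph{convex hull} $\operatorname{conv}(X)$ of a set $X$ of vertices is the intersection
of all convex sets containing $X$. We write
\[
h(X)=|\operatorname{conv}(X)|,\qquad h(u,v)=h(\{u,v\}),\qquad h(u,v,w)=h(\{u,v,w\}).
\]
The graph $G$ has the \emph{strong hull property} if
\begin{equation}\label{eq:strong}
h(u,v)\,h(v,w)\ge h(u,v,w)\qquad\text{for all vertices }u,v,w.
\end{equation}
Since $\operatorname{conv}(u,w)\subseteq\operatorname{conv}(u,v,w)$, this implies the
weaker inequality
\begin{equation}\label{eq:weak}
h(u,v)\,h(v,w)\ge h(u,w),
\end{equation}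
which is the triangle inequality for $\log h(u,v)$. This function is symmetric and
vanishes only for $u=v$, so when hulls of pairs are finite, \eqref{eq:weak} says that it
is a metric.

A \emph{Coxeter system} $(W,S)$ is a group $W$ with a generating set $S$ and defining
relations $(st)^{m(s,t)}=e$, where $m(s,s)=1$ and $m(s,t)=m(t,s)\in\{2,3,\dots,\infty\}$
for $s\ne t$, with no relation when $m(s,t)=\infty$. The length $\ell(w)$ is the least
number of letters in a word over $S$ for $w$, and a word of that length is
\emph{reduced}. The right Cayley graph $\operatorname{Cay}(W)$ has vertex set $W$ and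
edges $\{w,ws\}$ for $s\in S$. Its distance is $d(u,w)=\ell(u^{-1}w)$, and left
multiplication by an element of $W$ is a graph automorphism, so it preserves $h$. The
problem we treat is the following conjecture, posed by Gaetz and Gao~\cite{GG}.

\begin{quote}
\emph{For every Coxeter group $W$, finite or not, $\operatorname{Cay}(W)$ has the strong
hull property.}
\end{quote}

The simplest infinite examples support it. If $S=\{s,t\}$ and $m(s,t)=\infty$, the Cayley
graph is a two-way infinite path. The hulls $I=\operatorname{conv}(u,v)$ and
$J=\operatorname{conv}(v,w)$ are intervals through $v$, the hull of $u,v,w$ is $I\cup J$,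
and $|I\cup J|\le|I|+|J|-1\le|I|\,|J|$ because $(|I|-1)(|J|-1)\ge0$. A direct product of
$r$ copies of this group has the grid $\mathbb Z^r$ as its Cayley graph. There distances
add over the coordinates, so $\operatorname{conv}(u,v)$ is the box with opposite corners
$u$ and $v$, and $\operatorname{conv}(u,v,w)$ lies in the smallest box containing the three
points; \eqref{eq:strong} follows by multiplying $r$ inequalities for the path. The Cayley
graph of an affine Coxeter group looks much like a grid: its vertices are the cells into
which finitely many families of parallel hyperplanes cut a Euclidean space. One would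
guess that the inequality survives. It does not.

The group of type $\widetilde A_3$ has generators $s_0,\dots,s_3$ with
$m(s_i,s_{i+1})=3$ (indices modulo $4$) and $m(s_0,s_2)=m(s_1,s_3)=2$.

\begin{theorem}\label{thm:A3}
Let $W$ be the Coxeter group of type $\widetilde A_3$. There are $u,v,w\in W$ with
\[
h(u,v)\le 90,\qquad h(v,w)\le174,\qquad
h(u,v,w)\ge h(u,w)\ge16464>15660=90\cdot174 .
\]
Thus the conjecture is false, and even \eqref{eq:weak} fails in $\operatorname{Cay}(W)$.
\end{theorem}

The failure is not a matter of constants, and its threshold among affine groups (recalled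
in Section~\ref{sec:alcoves}) is sharp.

\begin{theorem}\label{thm:dichotomy}
Let $W$ be an irreducible affine Coxeter group with $r+1$ generators. The following are
equivalent:
\begin{enumerate}
\item[(i)] $r\le2$;
\item[(ii)] there is $C$ with $h(u,v,w)\le C\,h(u,v)\,h(v,w)$ for all $u,v,w\in W$;
\item[(iii)] there is $C$ with $h(u,w)\le C\,h(u,v)\,h(v,w)$ for all $u,v,w\in W$.
\end{enumerate}
In particular, the strong hull property fails for every irreducible affine Coxeter group
with at least four generators.
\end{theorem}

For $r=1$ the graph is the path and $C=1$ works. For $r=2$ we do not claim that $C=1$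
works. For $J\subseteq S$, the \emph{standard parabolic subgroup} $W_J$ is the subgroup
generated by $J$; the pair $(W_J,J)$ is again a Coxeter system.

\begin{theorem}\label{thm:transfer}
If a Coxeter system $(W,S)$ has a standard parabolic subgroup $W_J$ of irreducible affine
type with $|J|\ge4$, then $\operatorname{Cay}(W)$ fails the strong hull property, and the
inequalities in \textup{(ii)} and \textup{(iii)} of Theorem~\ref{thm:dichotomy} fail in
$W$ for every constant $C$.
\end{theorem}

\begin{theorem}\label{thm:power}
For all $C,\kappa>0$ there are a Coxeter group $W$, of affine type $A$, and $u,v,w\in W$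
with $h(u,w)>C\,\bigl(h(u,v)\,h(v,w)\bigr)^{\kappa}$.
\end{theorem}

All the counterexamples come from one mechanism. An affine Coxeter group contains a
lattice of translations $t_\lambda$, and $h(e,t_{n\lambda})$ grows like $n^{d(\lambda)}$
for an integer $d(\lambda)$ between $0$ and $r$. Applied to the triple
$t_{n\lambda},e,t_{n\mu}$, inequality \eqref{eq:weak} would force
$d(\mu-\lambda)\le d(\lambda)+d(\mu)$. In the grid, $d(\lambda)$ is the number of nonzero
coordinates of $\lambda$, and this subadditivity holds. For an irreducible root system of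
rank $r\ge3$ there are $\lambda,\mu$ with $d(\lambda)=d(\mu)=1$ and $d(\mu-\lambda)\ge3$.

\section{Alcoves, and hulls as polytopes}\label{sec:alcoves}

Let $V$ be a Euclidean space of dimension $r$. For $x,\alpha\in V$ write
$x_\alpha=\langle x,\alpha\rangle$, and for $\alpha\ne0$ put
$\alpha^\vee=2\alpha/\langle\alpha,\alpha\rangle$ and
$s_\alpha(x)=x-x_\alpha\,\alpha^\vee$. Let $\Phi\subset V$ be a reduced irreducible
crystallographic root system: a finite spanning set of nonzero vectors, stable under all
$s_\alpha$ ($\alpha\in\Phi$), with $\langle\alpha^\vee,\beta\rangle\in\mathbb Z$ for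
$\alpha,\beta\in\Phi$, in which the only multiples of a root $\alpha$ are $\pm\alpha$, and
which is not the union of two nonempty mutually orthogonal subsets. The Weyl group $W_0$
is generated by the $s_\alpha$. The coroot lattice $Q^\vee$ is the $\mathbb Z$-span of the
$\alpha^\vee$; it is $W_0$-stable, and $\lambda_\alpha\in\mathbb Z$ for
$\lambda\in Q^\vee$, $\alpha\in\Phi$. A \emph{simple system} is a basis of $V$ made of
roots such that every root is an integer combination of it with all coefficients $\ge0$ or
all $\le0$. We use two standard facts.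
\begin{enumerate}
\item[(R1)] $W_0$ permutes the simple systems transitively, and for every $\nu\in V$
there is a simple system $\beta_1,\dots,\beta_r$ with $\nu_{\beta_i}\ge0$ for all $i$. We
call it \emph{adapted} to $\nu$.
\item[(R2)] For a simple system $\alpha_1,\dots,\alpha_r$ we have
$\langle\alpha_j^\vee,\alpha_i\rangle\le0$ for $i\neq j$. The Dynkin diagram, the graph on
$\{1,\dots,r\}$ joining $i$ and $j$ when this inequality is strict, is connected.
\end{enumerate}

Fix a simple system $\alpha_1,\dots,\alpha_r$, and let $\Phi^+$ be the set of roots with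
nonnegative coefficients in it. For $\alpha\in\Phi^+$ and $k\in\mathbb Z$ let
$H_{\alpha,k}=\{x:x_\alpha=k\}$; below, \emph{hyperplane} means one of these. The
\emph{alcoves} are the connected components of $V\setminus\bigcup H_{\alpha,k}$, and
$A_0=\{x:0<x_\alpha<1\text{ for all }\alpha\in\Phi^+\}$ is one of them. The affine Weyl
group $W_a$ is generated by the orthogonal reflections in the hyperplanes; it acts by
isometries and permutes the hyperplanes. From \cite[Ch.~4]{Hum} we recall:
\begin{enumerate}
\item[(A1)] $W_a=W_0\ltimes Q^\vee$, where $\lambda\in Q^\vee$ acts as the translation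
$t_\lambda$;
\item[(A2)] $W_a$ acts simply transitively on the alcoves;
\item[(A3)] $(W_a,S)$ is a Coxeter system, where $S$ consists of the reflections in the
$r+1$ walls of $A_0$;
\item[(A4)] $\ell(w)$ is the number of hyperplanes separating $A_0$ from $wA_0$.
\end{enumerate}
Every irreducible affine Coxeter group with $r+1$ generators is $W_a$ for some such $\Phi$
of rank $r$.

By (A2) we may think of $w\in W_a$ as the alcove $wA_0$, and we say that a hyperplane
separates $u$ from $w$ if it separates their alcoves. Applying $u$ to (A4) for $u^{-1}w$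
gives
\begin{equation}\label{eq:dist}
d(u,w)=\text{the number of hyperplanes separating $u$ from $w$}.
\end{equation}
To record the position of an alcove, define $k_\alpha(w)\in\mathbb Z$ for
$\alpha\in\Phi^+$ by $k_\alpha(w)<x_\alpha<k_\alpha(w)+1$ on $wA_0$. Then $k_\alpha(e)=0$
and $k_\alpha(t_\lambda)=\lambda_\alpha$.

In type $A_{N-1}$, the space $V$ is $\{x\in\mathbb R^N:\sum x_i=0\}$, the positive roots
give the functions $x_i-x_j$ with $i<j$, the rank is $r=N-1$, and
$Q^\vee=V\cap\mathbb Z^N$. The alcove $A_0$ is given by $x_1>\dots>x_N$ and $x_1-x_N<1$,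
and $W_a$ has type $\widetilde A_{N-1}$. We write $k_{ij}$ for the root $x_i-x_j$.

The definition of $\operatorname{conv}(X)$ gives no direct way to count its elements. The
following lemma replaces it by finitely many inequalities and the count by a volume. Here
$\operatorname{vol}$ is Lebesgue measure in any linear coordinate system on $V$; these
measures are proportional to Euclidean volume, so all alcoves have the same volume.

\begin{lemma}\label{lem:hull}
Let $X\subseteq W_a$ be finite and nonempty, and put $m_\alpha=\min_{w\in X}k_\alpha(w)$
and $M_\alpha=\max_{w\in X}k_\alpha(w)$ for $\alpha\in\Phi^+$. Then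
\[
\operatorname{conv}(X)=\{w\in W_a: m_\alpha\le k_\alpha(w)\le M_\alpha
\text{ for all }\alpha\in\Phi^+\},
\]
and $h(X)=\operatorname{vol}(P_X)/\operatorname{vol}(A_0)$, where
$P_X=\{x\in V:m_\alpha\le x_\alpha\le M_\alpha+1\text{ for all }\alpha\in\Phi^+\}$.
\end{lemma}

\begin{proof}
Call the set of elements whose alcoves lie on a given side of a hyperplane a
\emph{half-space}. We show that the nonempty convex sets are exactly the nonempty
intersections of half-spaces.

\emph{Half-spaces are convex.} Let $u,v,w\in W_a$. A hyperplane separating $u$ from $v$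
separates exactly one of the pairs $(u,w)$, $(w,v)$; any other hyperplane separates
neither or both. By \eqref{eq:dist},
\[
d(u,w)+d(w,v)=d(u,v)+2\cdot\#\{\text{hyperplanes separating $w$ from both $u$ and $v$}\}.
\]
If $d(u,w)+d(w,v)=d(u,v)$, the last set is empty, so $w$ lies in every half-space that
contains $u$ and $v$.

\emph{A nonempty convex set $C$ is an intersection of half-spaces.} Let $x\notin C$; we
find a half-space containing $C$ but not $x$. Choose $c\in C$ with $d(c,x)$ minimal, and
let $c'$ be the neighbor of $c$ on a geodesic from $c$ to $x$. Then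
$d(c',x)=d(c,x)-1$, so $c'\notin C$. By \eqref{eq:dist} exactly one hyperplane $H$
separates $c$ from $c'$. For any $y$, the set of hyperplanes separating $y$ from $c$ and
the set separating $y$ from $c'$ therefore differ exactly by $H$, and so
$d(c',y)=d(c,y)-1$ if and only if $y$ is on the same side of $H$ as $c'$. Hence $x$ is on
the side of $c'$. If some $y\in C$ were on that side too, then
$d(c,c')+d(c',y)=d(c,y)$ would give $c'\in C$ by convexity, which is false. So the
half-space of $H$ containing $c$ contains $C$ and omits $x$.

It follows that $\operatorname{conv}(X)$ is the intersection of all half-spaces containing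
$X$: a half-space contains $X$ if and only if it contains $\operatorname{conv}(X)$, by the
first step, and the second step applies to the convex set $\operatorname{conv}(X)$. The
half-space $x_\alpha>k$ consists of the $w$ with $k_\alpha(w)\ge k$ and contains $X$ if
and only if $k\le m_\alpha$. The half-space $x_\alpha<k$ consists of the $w$ with
$k_\alpha(w)\le k-1$ and contains $X$ if and only if $k\ge M_\alpha+1$. This gives the
first formula.

A point $x$ on no hyperplane lies in a unique alcove $wA_0$, with
$k_\alpha(w)=\lfloor x_\alpha\rfloor$, and $x\in P_X$ if and only if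
$m_\alpha\le k_\alpha(w)\le M_\alpha$ for all $\alpha$. So up to a null set $P_X$ is the
disjoint union of the alcoves $wA_0$ with $w\in\operatorname{conv}(X)$. It is bounded
because $\Phi$ spans $V$, and the volume formula follows.
\end{proof}

\begin{example}\label{ex:A2}
In type $A_2$ use the coordinates $a=x_1-x_2$ and $b=x_2-x_3$, so that $x_1-x_3=a+b$ and
$A_0=\{a,b>0,\ a+b<1\}$ has area $\frac12$. For $\lambda=n(1,1,-2)$ we have
$(k_{12},k_{23},k_{13})=(0,3n,3n)$ at $t_\lambda$. The polygon $P_{\{e,t_\lambda\}}$ is
$0\le a\le1$, $b\ge0$, $a+b\le3n+1$, of area $3n+\frac12$, so $h(e,t_\lambda)=6n+1$. For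
$\mu=n(1,0,-1)$ the values are $(n,n,2n)$. The polygon is the square $[0,n+1]^2$ without
the corner $a+b>2n+1$, of area $(n+1)^2-\frac12$, so $h(e,t_\mu)=2(n+1)^2-1$. The first
hull is trapped in a strip of width one because the root $x_1-x_2$ vanishes on $\lambda$;
no root vanishes on $\mu$. See Figure~\ref{fig:A2}.
\end{example}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[x={(0.7cm,0cm)},y={(0.35cm,0.606cm)}]
\begin{scope}
\clip (-1,-1)--(2,-1)--(2,5)--(-1,5)--cycle;
\fill[gray!25] (0,0)--(1,0)--(1,3)--(0,4)--cycle;
\fill[gray!85] (0,0)--(1,0)--(0,1)--cycle (0,3)--(1,3)--(0,4)--cycle;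
\foreach \k in {-2,...,9}
  \draw[gray,very thin] (\k,-2)--(\k,6) (-2,\k)--(5,\k) (-2,{\k+2})--({\k+2},-2);
\draw[thick] (0,0)--(1,0)--(1,3)--(0,4)--cycle;
\end{scope}
\begin{scope}[shift={(6,0)}]
\clip (-1,-1)--(4,-1)--(4,5)--(-1,5)--cycle;
\fill[gray!25] (0,0)--(3,0)--(3,2)--(2,3)--(0,3)--cycle;
\fill[gray!85] (0,0)--(1,0)--(0,1)--cycle (2,2)--(3,2)--(2,3)--cycle;
\foreach \k in {-2,...,9}
  \draw[gray,very thin] (\k,-2)--(\k,6) (-2,\k)--(5,\k) (-2,{\k+2})--({\k+2},-2);
\draw[thick] (0,0)--(3,0)--(3,2)--(2,3)--(0,3)--cycle;
\end{scope}
\end{tikzpicture}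
\caption{Elements of the group of type $\widetilde A_2$ are triangles of the tiling. In
each picture the two dark triangles are the fundamental alcove and a translate of it, and
the outlined region is their convex hull. Left: translation by $(1,1,-2)$, parallel to a
family of lines; the hull is a strip of $7$ triangles. Right: translation by $(2,0,-2)$,
parallel to no line; the hull has $17$ triangles.}
\label{fig:A2}
\end{figure}

\section{The counterexample in type $\widetilde A_3$}\label{sec:A3}

Example~\ref{ex:A2} suggests taking $v=e$, $u=t_\lambda$, $w=t_\mu$ with many roots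
vanishing on $\lambda$, many on $\mu$, and none on $\mu-\lambda$. In the plane this gains
nothing: two hulls of linear size have a product of order $n^2$, which is already the
order of a full two-dimensional hull. In dimension three the same product competes with
$n^3$. So let $\Phi=A_3$, let $n\ge1$, and put
\[
\lambda=n(1,1,-1,-1),\qquad \mu=2n(1,-1,1,-1),\qquad \mu-\lambda=n(1,-3,3,-1).
\]
Both $\lambda$ and $\mu$ lie in $Q^\vee$, two positive roots vanish on each, and none
vanishes on $\mu-\lambda$, whose entries are distinct.

\begin{proof}[Proof of Theorem~\ref{thm:A3}]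
Use the coordinates $y_i=x_i-x_4$ ($i=1,2,3$) and $\operatorname{vol}=dy_1\,dy_2\,dy_3$.
Then $A_0=\{1>y_1>y_2>y_3>0\}$ is one of the six congruent pieces into which the orderings
of the coordinates cut the unit cube, so $\operatorname{vol}(A_0)=\frac16$ and
$h(X)=6\operatorname{vol}(P_X)$ by Lemma~\ref{lem:hull}. With $a=2n$, the values $k_{ij}$
are differences of entries:
\[
\begin{array}{c|cccccc}
 & 12 & 13 & 14 & 23 & 24 & 34\\ \hline
e & 0&0&0&0&0&0\\
t_\lambda & 0&a&a&a&a&0\\
t_\mu & 2a&0&2a&-2a&0&2a
\end{array}
\]

\emph{The hull of $e$ and $t_\lambda$.} We keep three of the six constraints defining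
$P_{\{e,t_\lambda\}}$:
\[
x_1-x_2=y_1-y_2\in[0,1],\qquad x_3-x_4=y_3\in[0,1],\qquad x_2-x_4=y_2\in[0,a+1].
\]
The map $(y_1,y_2,y_3)\mapsto(y_1-y_2,y_3,y_2)$ has determinant $-1$, so these constraints
define a set of volume $a+1$, and $h(e,t_\lambda)\le6(a+1)$.

\emph{The hull of $e$ and $t_\mu$.} Now keep
\[
x_1-x_3=y_1-y_3\in[0,1],\qquad x_2-x_4=y_2\in[0,1],\qquad x_3-x_4=y_3\in[0,2a+1].
\]
The map $(y_1,y_2,y_3)\mapsto(y_1-y_3,y_2,y_3)$ has determinant $1$, so
$h(e,t_\mu)\le6(2a+1)$.

\emph{The hull of $t_\lambda$ and $t_\mu$.} A lower bound must respect all six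
constraints:
\[
\begin{array}{lll}
x_1-x_3\in[0,a+1], & x_1-x_4\in[a,2a+1], & x_2-x_4\in[0,a+1],\\
x_1-x_2\in[0,2a+1], & x_3-x_4\in[0,2a+1], & x_2-x_3\in[-2a,a+1].
\end{array}
\]
The intervals in the first row are the shortest, so we take these functions as
coordinates and shorten each interval by one. Let $B$ be the box
\[
y_1\in[a,2a],\qquad y_2\in[0,a],\qquad z=x_1-x_3=y_1-y_3\in[0,a].
\]
The map $(y_1,y_2,y_3)\mapsto(y_1,y_2,z)$ has determinant $-1$, so
$\operatorname{vol}(B)=a^3$. On $B$ the second row holds as well:
\[
x_1-x_2=y_1-y_2\in[0,2a],\quad x_3-x_4=y_1-z\in[0,2a],\quad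
x_2-x_3=y_2-(y_1-z)\in[-2a,a].
\]
Hence $B\subseteq P_{\{t_\lambda,t_\mu\}}$ and $h(t_\lambda,t_\mu)\ge6a^3$.

Take $n=7$, so $a=14$, $\lambda=(7,7,-7,-7)$, $\mu=(14,-14,14,-14)$, and let
$u=t_\lambda$, $v=e$, $w=t_\mu$. Then $h(u,v)\le6\cdot15=90$, $h(v,w)\le6\cdot29=174$, and
$h(u,w)\ge6\cdot2744=16464$.
\end{proof}

The three estimates give a contradiction to \eqref{eq:weak} when $a^3>6(a+1)(2a+1)$. This
fails for $a\le12$, where $a^3\le12a^2$, which is why we took $n=7$.

\section{The size of the hull of two points}\label{sec:size}

To go beyond one example we need $h(e,w)$ up to constant factors, for every $\Phi$ and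
every $w$. The polytope $P_{\{e,w\}}$ has $|\Phi^+|$ pairs of constraints in dimension
$r$, and the question is which $r$ of them determine its size. The answer is a simple
system adapted to the displacement from $A_0$ to $wA_0$: every other root is a
combination of it with coefficients of one sign, so the remaining constraints cut off
little.

Since $w$ need not be a translation, we measure displacement at a base point. Fix
$b\in A_0$ and $\varepsilon>0$ such that the open ball $B(b,\varepsilon)$ lies in $A_0$,
and put $\nu(w)=wb-b$. Then $\nu(t_\lambda)=\lambda$, and $B(wb,\varepsilon)\subseteq wA_0$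
because $w$ is an isometry.

Two observations will be used twice. First, let $\beta_1,\dots,\beta_r$ be a simple system
and $\omega_1,\dots,\omega_r$ the dual basis,
$\langle\omega_i,\beta_j\rangle=\delta_{ij}$, so that $x=\sum x_{\beta_i}\omega_i$. For
intervals $I_1,\dots,I_r$,
\begin{equation}\label{eq:box}
\operatorname{vol}\{x:x_{\beta_i}\in I_i\text{ for all }i\}
=D\operatorname{vol}(A_0)\prod_i|I_i|
\end{equation}
for a constant $D>0$. An element of $W_0$ carrying one simple system to another is an
isometry carrying dual basis to dual basis, so by (R1) neither $D$ nor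
$\sum_i\|\omega_i\|$ depends on the simple system. Second, if $e\in X$ and $\beta\in\Phi$,
then
\begin{equation}\label{eq:width}
x_\beta\text{ ranges on $P_X$ within an interval of length at most }
1+\sum_{w\in X\setminus\{e\}}\bigl(|\nu(w)_\beta|+1\bigr).
\end{equation}
Indeed, replacing $\beta$ by $-\beta$ if necessary, let $\beta\in\Phi^+$. From
$b_\beta\in(0,1)$ and $(wb)_\beta\in(k_\beta(w),k_\beta(w)+1)$ we get
$|\nu(w)_\beta-k_\beta(w)|<1$, so $|k_\beta(w)|\le|\nu(w)_\beta|+1$. The interval
$[m_\beta,M_\beta+1]$ has length at most $1+\sum_{w\ne e}|k_\beta(w)|$, because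
$m_\beta\le0\le M_\beta$.

\begin{proposition}\label{prop:size}
There are constants $0<c_1\le c_2$, depending only on $\Phi$, with the following property.
If $w\in W_a$, if $\beta_1,\dots,\beta_r$ is a simple system adapted to $\nu=\nu(w)$, and
if $p_i=\nu_{\beta_i}\ge0$, then
\[
c_1\prod_{i=1}^r(1+p_i)\le h(e,w)\le c_2\prod_{i=1}^r(1+p_i).
\]
\end{proposition}

\begin{proof}
Write $P=P_{\{e,w\}}$. By \eqref{eq:width}, $x_{\beta_i}$ ranges on $P$ within an interval
of length at most $p_i+2\le2(1+p_i)$. Lemma~\ref{lem:hull} and \eqref{eq:box} give the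
upper bound with $c_2=2^rD$.

For the lower bound we place a box in $P$. Let $\|\delta\|<\varepsilon$ and $y=b+\delta$.
Then $y\in A_0$ and $y+\nu=wb+\delta\in wA_0$, so $y$ and $y+\nu$ lie in $P$. Let
$x=y+\sum s_i\omega_i$ with $0\le s_i\le p_i$. A root $\alpha\in\Phi^+$ has the form
$\pm\sum a_i\beta_i$ with all $a_i\ge0$, so $x_\alpha-y_\alpha=\pm\sum a_is_i$ lies between
$0$ and $\pm\sum a_ip_i=\nu_\alpha$. Thus $x_\alpha$ lies between $y_\alpha$ and
$(y+\nu)_\alpha$, both of which are in $[m_\alpha,M_\alpha+1]$, and $x\in P$.

The box of sides $p_i$ is degenerate when some $p_i$ is $0$, and we use the freedom in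
$\delta$ to thicken it. Fix $0<\eta\le\frac12$ with $\eta\sum\|\omega_i\|<\varepsilon$. A
number in $[-\eta,p_i+\eta]$ is $s_i+\delta_i$ with $s_i\in[0,p_i]$ and
$|\delta_i|\le\eta$, and $\delta=\sum\delta_i\omega_i$ has norm less than $\varepsilon$.
Hence $P$ contains $b+\{\sum t_i\omega_i:-\eta\le t_i\le p_i+\eta\}$, a box with sides
$p_i+2\eta\ge2\eta(1+p_i)$. This gives the lower bound with $c_1=(2\eta)^rD$.
\end{proof}

For $\lambda\in V$ define
\[
d(\lambda)=r-\dim\operatorname{span}\{\alpha\in\Phi:\lambda_\alpha=0\}.
\]

\begin{corollary}\label{cor:growth}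
For $\lambda\in Q^\vee$ there are $0<c_\lambda\le C_\lambda$ with
$c_\lambda n^{d(\lambda)}\le h(e,t_{n\lambda})\le C_\lambda n^{d(\lambda)}$ for all
$n\ge1$. Consequently, for $\lambda,\mu\in Q^\vee$ there are $c,C'>0$ such that, for all
$n\ge1$, the elements $u=t_{n\lambda}$, $v=e$, $w=t_{n\mu}$ satisfy
\[
h(u,w)\ge c\,n^{d(\mu-\lambda)},\qquad h(u,v)\,h(v,w)\le C'n^{d(\lambda)+d(\mu)}.
\]
\end{corollary}

\begin{proof}
A simple system $\beta_1,\dots,\beta_r$ adapted to $\lambda$ is adapted to
$\nu(t_{n\lambda})=n\lambda$, with $p_i=n\lambda_{\beta_i}$. A root $\pm\sum a_i\beta_i$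
with $a_i\ge0$ vanishes on $\lambda$ if and only if $a_i=0$ whenever
$\lambda_{\beta_i}>0$. So the roots vanishing on $\lambda$ span the same space as the
$\beta_i$ with $\lambda_{\beta_i}=0$, and exactly $d(\lambda)$ of the integers
$\lambda_{\beta_i}$ are positive. Therefore
$n^{d(\lambda)}\le\prod(1+p_i)\le n^{d(\lambda)}\prod(1+\lambda_{\beta_i})$, and
Proposition~\ref{prop:size} gives the first claim. The second follows, since left
multiplication by $t_{-n\lambda}$ gives $h(u,w)=h(e,t_{n(\mu-\lambda)})$.
\end{proof}

The exponent has a geometric meaning. Call an intersection of subspaces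
$\{x:x_\alpha=0\}$ a \emph{flat}, with $V$ as the empty intersection. The smallest flat
$L(\lambda)$ containing $\lambda$ is the orthogonal complement of the roots vanishing on
$\lambda$, so $d(\lambda)=\dim L(\lambda)$. If $L(\lambda)+L(\mu)$ is a flat, then it
contains $L(\mu-\lambda)$, and $d(\mu-\lambda)\le d(\lambda)+d(\mu)$. This is always the
case for the coordinate subspaces that play the role of flats in the grid, and also for
$r=2$, where two distinct lines span $V$. A counterexample of this shape needs two flats
whose sum is not a flat.

\begin{example}\label{ex:typeA}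
In type $A_{N-1}$, let the entries of $\lambda$ take exactly $k$ distinct values, on
blocks of indices of sizes $n_1,\dots,n_k$. A root vanishes on $\lambda$ if and only if
its two indices are in one block. The roots of a block span a space of dimension $n_i-1$,
and different blocks are orthogonal, so
$d(\lambda)=N-1-\sum(n_i-1)=k-1$. For the vectors of Section~\ref{sec:A3} this gives
$d(\lambda)=d(\mu)=1$ and $d(\mu-\lambda)=3$.
\end{example}

\section{The dichotomy between $r\le2$ and $r\ge3$}\label{sec:dichotomy}

We prove Theorem~\ref{thm:dichotomy} for $W=W_a$. The implication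
(ii)$\Rightarrow$(iii) holds because $h(u,w)\le h(u,v,w)$, and the last sentence of the
theorem follows from (ii)$\Rightarrow$(i), since the strong hull property is (ii) with
$C=1$.

\subsection{Two lines whose span is not a flat}

Let $r\ge3$; we show that (iii) fails. Let $\omega_1^\vee,\dots,\omega_r^\vee$ be the
basis dual to $\alpha_1,\dots,\alpha_r$ and $s_j=s_{\alpha_j}$. The $r-1$ simple roots
$\alpha_i$, $i\ne j$, vanish on $\omega_j^\vee\neq0$, so $d(\omega_j^\vee)=1$. The function
$d$ is $W_0$-invariant, so $s_j\omega_j^\vee=\omega_j^\vee-\alpha_j^\vee$ spans a second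
one-dimensional flat. The plane spanned by the two lines contains $\alpha_j^\vee$, and
this limits the roots that vanish on it.

\begin{lemma}\label{lem:plane}
Let $\deg j$ be the number of neighbors of $j$ in the Dynkin diagram. The roots vanishing
on both $\omega_j^\vee$ and $s_j\omega_j^\vee$ span a space of dimension $r-1-\deg j$.
\end{lemma}

\begin{proof}
A root vanishes on both vectors if and only if it vanishes on $\omega_j^\vee$ and on
$\alpha_j^\vee$. Up to sign let it be $\alpha=\sum a_i\alpha_i$ with $a_i\ge0$. The first
condition says $a_j=0$. The second then reads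
$\sum_{i\ne j}a_i\langle\alpha_j^\vee,\alpha_i\rangle=0$. By (R2) all terms are $\le0$, so
each vanishes, and $a_i=0$ for every neighbor $i$ of $j$. Thus $\alpha$ lies in the span
of the $r-1-\deg j$ simple roots $\alpha_i$ with $i\ne j$ not adjacent to $j$, and these
roots satisfy both conditions.
\end{proof}

So the smallest flat containing the plane has dimension $1+\deg j$, which exceeds $2$
exactly when $\deg j\ge2$. A connected graph with at least three vertices has such a
vertex $j$; here we use both $r\ge3$ and the irreducibility of $\Phi$. Without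
irreducibility the statement is false, as the grid $\mathbb Z^r$ shows.

It remains to choose lattice vectors on the two lines with a generic difference. Write
$\omega_j^\vee=\sum q_i\alpha_i^\vee$ in the basis of simple coroots. The $q_i$ solve the
invertible integer system $\sum_iq_i\langle\alpha_i^\vee,\alpha_k\rangle=\delta_{jk}$, so
they are rational and $N\omega_j^\vee\in Q^\vee$ for some positive integer $N$. For a
positive integer $g$ put
\[
\lambda=N\omega_j^\vee,\qquad \mu=gN\,s_j\omega_j^\vee .
\]
Both lie in $Q^\vee$, and $d(\lambda)=d(\mu)=1$. A root $\alpha$ vanishes on $\mu-\lambda$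
if and only if $g\,(s_j\omega_j^\vee)_\alpha=(\omega_j^\vee)_\alpha$. If $\alpha$ does not
vanish on both $\omega_j^\vee$ and $s_j\omega_j^\vee$, this equation has at most one
solution $g$: one candidate if $(s_j\omega_j^\vee)_\alpha\ne0$, and none otherwise. As
$\Phi$ is finite, some positive integer $g$ avoids all these values. Then the roots
vanishing on $\mu-\lambda$ are those of Lemma~\ref{lem:plane}, and
$d(\mu-\lambda)=1+\deg j$. Corollary~\ref{cor:growth} gives
\[
\frac{h(u,w)}{h(u,v)\,h(v,w)}\ge\frac{c}{C'}\,n^{\deg j-1}\longrightarrow\infty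
\qquad(n\to\infty),
\]
so (iii) fails for every $C$. This proves (iii)$\Rightarrow$(i).

For $\Phi=A_3$ and the middle node $j=2$ we have $\omega_2^\vee=\frac12(1,1,-1,-1)$, and
$s_2$ exchanges the second and third entries; $N=2$ and $g=2$ give the family of
Section~\ref{sec:A3}. The value $g=1$ is excluded there, since
$(1,-1,1,-1)-(1,1,-1,-1)=(0,-2,2,0)$ has $d=2$ by Example~\ref{ex:typeA}.

\subsection{An upper bound for three points}

For (i)$\Rightarrow$(ii) we must treat all triples, not only multiples of fixed
translations. The displacements of $u$ and $w$ have different adapted simple systems, so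
their product formulas cannot be compared factor by factor. We use the system adapted to
the larger displacement and control the smaller one by its largest coordinate alone. The
argument is written for arbitrary $r$, to show where $r\le2$ enters.

Let $\tau$ be the maximum of $\sum a_i$ over the roots $\pm\sum a_i\beta_i$ written in a
simple system with $a_i\ge0$; by (R1) it depends only on $\Phi$. Left multiplication by
$v^{-1}$ reduces (ii) to the case $v=e$. Let $\nu=\nu(u)$ and $\nu'=\nu(w)$, with adapted
simple systems $(\beta_i)$ and $(\beta_i')$, and put $p_i=\nu_{\beta_i}$,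
$p_i'=\nu'_{\beta_i'}$, $q=\max p_i$, $q'=\max p_i'$. With $v=e$ the inequality in (ii) is
symmetric in $u$ and $w$, so we may assume $q\le q'$, and we number so that $p_r'=q'$.

Every root $\alpha$ satisfies $|\nu_\alpha|\le\tau q$. By \eqref{eq:width},
$x_{\beta_i'}$ ranges on $P_{\{e,u,w\}}$ within an interval of length at most
$\tau q+p_i'+3$. For $i<r$ we use
\[
\tau q+p_i'+3\le(\tau+3)(1+q+p_i')\le(\tau+3)(1+q)(1+p_i').
\]
For $i=r$ the assumption $q\le q'$ absorbs the term $\tau q$ at no cost:
$\tau q+q'+3\le(\tau+1)q'+3\le(\tau+3)(1+p_r')$. Lemma~\ref{lem:hull} and \eqref{eq:box}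
give
\begin{equation}\label{eq:three}
h(e,u,w)\le D(\tau+3)^r\,(1+q)^{r-1}\prod_{i=1}^r(1+p_i').
\end{equation}
Proposition~\ref{prop:size} gives
\begin{equation}\label{eq:lower}
1+q\le\prod_i(1+p_i)\le c_1^{-1}h(e,u),\qquad \prod_i(1+p_i')\le c_1^{-1}h(e,w).
\end{equation}
If $r\le2$, then $(1+q)^{r-1}\le1+q$, and \eqref{eq:three} and \eqref{eq:lower} yield (ii)
with $C=D(\tau+3)^rc_1^{-2}$. For $r\ge3$ the bound \eqref{eq:three} spends at least two
factors $1+q$, while $h(e,u)$ may supply only one. The proof of
Theorem~\ref{thm:dichotomy} is complete.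

\section{Passing to larger Coxeter groups}\label{sec:transfer}

A subgroup can pass on its counterexamples only if its hulls do not change in the larger
graph. For standard parabolic subgroups this follows from two facts
\cite[\S5.5]{Hum}: the length function of $(W_J,J)$ is the restriction of that of
$(W,S)$, and every reduced word over $S$ for an element of $W_J$ uses only letters from
$J$.

\begin{proof}[Proof of Theorem~\ref{thm:transfer}]
By the first fact, the distances of $\operatorname{Cay}(W_J)$ and $\operatorname{Cay}(W)$
agree on $W_J$. Let $u,v\in W_J$ and $w\in W$ satisfy $d(u,w)+d(w,v)=d(u,v)$. A reduced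
word for $u^{-1}w$ followed by one for $w^{-1}v$ is a word for $u^{-1}v\in W_J$ of length
$\ell(u^{-1}v)$, hence reduced. By the second fact its letters lie in $J$, so
$u^{-1}w\in W_J$ and $w\in W_J$. Therefore $W_J$ is convex in $\operatorname{Cay}(W)$, and
a subset of $W_J$ is convex in $\operatorname{Cay}(W)$ if and only if it is convex in
$\operatorname{Cay}(W_J)$.

Let $X\subseteq W_J$. Its hull in $W$ lies in the convex set $W_J$, so it is convex in
$\operatorname{Cay}(W_J)$ and contains the hull of $X$ in $W_J$. Conversely, the hull in
$W_J$ is convex in $\operatorname{Cay}(W)$, so it contains the hull in $W$. The two hulls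
are equal. Now $W_J$ is irreducible affine with $r=|J|-1\ge3$, so by
Theorem~\ref{thm:dichotomy}, for each $C$ there are $u,v,w\in W_J$ with
$h(u,w)>C\,h(u,v)\,h(v,w)$, and this holds in $W$ too. Hence the inequality in (iii) fails
in $W$, so does the one in (ii), and $C=1$ gives the failure of the strong hull property.
\end{proof}

\section{No power suffices}\label{sec:power}

In a fixed irreducible affine group of rank $r\ge2$, a power does repair the inequality:
since $h\ge1$, the bounds \eqref{eq:three} and \eqref{eq:lower} give
$h(u,v,w)\le D(\tau+3)^rc_1^{-r}\bigl(h(u,v)\,h(v,w)\bigr)^{r-1}$. So the rank in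
Theorem~\ref{thm:power} has to grow with $\kappa$. In type $A$, Example~\ref{ex:typeA}
shows what to aim for. If the entries of $\lambda$ and of $\mu$ take $m$ values each,
those of $\mu-\lambda$ can take up to $m^2$ values, so the ratio of $d(\mu-\lambda)$ to
$d(\lambda)+d(\mu)$ can be as large as $(m^2-1)/(2m-2)=(m+1)/2$. To attain this, arrange
$m^2$ coordinates in a square array, with $\lambda$ constant on rows and $\mu$ constant on
columns.

\begin{proof}[Proof of Theorem~\ref{thm:power}]
Choose an integer $m\ge2$ with $(m+1)/2>\kappa$, that is, $m^2-1>2\kappa(m-1)$. Let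
$\Phi=A_{m^2-1}$, index the coordinates by $(i,j)\in\{1,\dots,m\}^2$, and put
\[
\lambda_{(i,j)}=2i-m-1,\qquad \mu_{(i,j)}=m(2j-m-1).
\]
Since $\sum_{i=1}^m(2i-m-1)=0$, both are integer vectors with sum zero, so they lie in
$Q^\vee$. The entries of each take $m$ values, so $d(\lambda)=d(\mu)=m-1$. The entries of
$\mu-\lambda$ are $2(mj-i)+1-m^2$. They are pairwise distinct: $mj-i$ lies in
$[m(j-1),mj-1]$ because $1\le i\le m$, so it determines $j$ and then $i$. Hence
$d(\mu-\lambda)=m^2-1$. For $u=t_{n\lambda}$, $v=e$, $w=t_{n\mu}$,
Corollary~\ref{cor:growth} gives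
\[
h(u,w)\ge c\,n^{m^2-1},\qquad
C\bigl(h(u,v)\,h(v,w)\bigr)^\kappa\le C\,(C')^{\kappa}\,n^{2\kappa(m-1)},
\]
with $c,C'>0$ independent of $n$. The first exponent is larger, so the required inequality
holds for large $n$.
\end{proof}

For $m=2$, with the indices in lexicographic order, $\lambda=(-1,-1,1,1)$ and
$\mu=(-2,2,-2,2)$ are the negatives of the vectors that generate the family of
Section~\ref{sec:A3}.

\begin{thebibliography}{9}

\bibitem{GG}
Christian Gaetz and Yibo Gao, \emph{The hull metric on Coxeter groups},
arXiv:2012.06841 (2020).

\bibitem{Hum}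
Humphreys, \emph{Reflection Groups and Coxeter Groups}.

\end{thebibliography}
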